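# Level sets without isolated points for integral functionals on $W^{1,2}_0(\Omega)$

## 1. The Sobolev space, the energy functional and the topology $\tau_s$

Throughout, $\Omega\subset\mathbb R^n$ is a nonempty bounded open set, $n\ge 3$, and $X=W^{1,2}_0(\Omega)$ with
$$\langle u,v\rangle=\int_\Omega\nabla u\cdot\nabla v\,dx,\qquad \|u\|=\langle u,u\rangle^{1/2}.$$
By the Poincaré inequality there is $C_P>0$ with $\|u\|_{L^2}\le C_P\|u\|$ for $u\in X$, so $X$ is an infinite-dimensional Hilbert space with this inner product. By Rellich's theorem, $X$ embeds compactly in $L^s(\Omega)$ for $1\le s<\frac{2n}{n-2}$; in particular, if $u_k\rightharpoonup u$ in $X$ then $u_k\to u$ in $L^s$. We write $B(x,s)$ for an open ball.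

We shall use these rules of calculus freely. If $w\in W^{1,2}$, then $|w|$ and $w_+=\max(w,0)$ are in $W^{1,2}$, with $\nabla|w|=\operatorname{sgn}(w)\nabla w$ and $\nabla w_+=1_{\{w>0\}}\nabla w$; also $\nabla w=0$ a.e. on $\{w=0\}$. If $G$ is $C^1$ with bounded derivative, then $\nabla G(w)=G'(w)\nabla w$. A $W^{1,2}$ function with compact support in an open set $G$ belongs to $W^{1,2}_0(G)$.

**Definition (the class $\mathcal A_q$).** A function $f\colon\Omega\times\mathbb R\to\mathbb R$ is Carathéodory if $f(\cdot,\xi)$ is measurable for every $\xi$ and $f(x,\cdot)$ is continuous for almost every $x$. For $q>0$, $\mathcal A_q$ is the class of Carathéodory functions with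
$$\sup_{(x,\xi)\in\Omega\times\mathbb R}\frac{|f(x,\xi)|}{1+|\xi|^q}<+\infty .$$

*Example.* If $E\subset\Omega$ is measurable, $f(x,\xi)=1_E(x)|\xi|^{q-1}\xi$ is in $\mathcal A_q$. The jump in $x$ is allowed. A jump in $\xi$, as in $f=\operatorname{sgn}\xi$, is not. If $q'\le q$, then $\mathcal A_{q'}\subset\mathcal A_q$, because $1+|\xi|^{q'}\le 2(1+|\xi|^{q})$.

**Definition (the functionals).** Let $F(x,\xi)=\int_0^\xi f(x,s)\,ds$. For $0<q\le\frac{n+2}{n-2}$ and $f\in\mathcal A_q$ put
$$\Phi_f(u)=\int_\Omega F(x,u(x))\,dx,\qquad J_f(u)=\tfrac12\|u\|^2-\Phi_f(u)\qquad(u\in X).$$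
Then $J_f$ is continuously Gâteaux differentiable (hence continuous) on $X$, and its critical points are the weak solutions of $-\Delta u=f(x,u)$ in $\Omega$, $u_{|\partial\Omega}=0$. In formulas, $J_f'(w)=0$ means $\int\nabla w\cdot\nabla\psi=\int f(x,w)\psi$ for all $\psi\in X$. Since $\Phi_{\lambda f}=\lambda\Phi_f$, we have $J_{\lambda f}=\frac12\|\cdot\|^2-\lambda\Phi_f$.

*Example.* For $f(x,\xi)=|\xi|^{q-1}\xi$ we get $J_{\lambda f}(u)=\frac12\|u\|^2-\frac{\lambda}{q+1}\int_\Omega|u|^{q+1}$.

When $q<\frac{n+2}{n-2}$ (the subcritical range), **$\Phi_f$ is sequentially weakly continuous.** Indeed $|F(x,\xi)|\le C(1+|\xi|^{q+1})$ and $q+1<\frac{2n}{n-2}$. Suppose $u_k\rightharpoonup u$ but $\Phi_f(u_k)\not\to\Phi_f(u)$. Pass to a subsequence along which $\Phi_f(u_k)$ stays away from $\Phi_f(u)$. Since $u_k\to u$ in $L^{q+1}$, a further subsequence converges a.e. and satisfies $|u_k|\le h$ with $h\in L^{q+1}$. Then $|F(x,u_k)|\le C(1+h^{q+1})\in L^1$, and dominated convergence gives $\Phi_f(u_k)\to\Phi_f(u)$, a contradiction. Consequently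 $J_{\lambda f}$ is sequentially weakly lower semicontinuous.

**Definition (the topology $\tau_s$).** A set $A\subseteq X$ belongs to $\tau_s$ if for each $u\in A$ and each sequence $u_k\rightharpoonup u$ in $X$, one has $u_k\in A$ for all large $k$.

Unions and finite intersections of such sets are again such sets, so this is a topology. Every $A\in\tau_s$ is norm-open, because norm convergence implies weak convergence. So $\tau_s$ is coarser than the norm topology.

*Example.* If $f$ is subcritical, $\{v:\Phi_f(v)<c\}$ is in $\tau_s$; so is $\{v:\langle h,v\rangle>c\}$ for $h\in X$. The open unit ball is not in $\tau_s$: for an orthonormal sequence $(e_k)$ we have $2e_k\rightharpoonup0$ (Bessel's inequality), and no $2e_k$ is in the ball. In fact every nonempty $A\in\tau_s$ is unbounded: if $u\in A$ and $t>0$, then $u+te_k\in A$ for large $k$.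

**Definition (isolated points, local minima).** Let $\tau$ be a topology on $X$. A point $u$ of $Y\subseteq X$ is $\tau$-isolated in $Y$ if $A\cap Y=\{u\}$ for some $A\in\tau$. It is a $\tau$-local minimum of $J$ if there is $A\in\tau$ with $u\in A$ and $J(v)\ge J(u)$ for $v\in A$; it is strict if $J(v)>J(u)$ for $v\in A\setminus\{u\}$.

*Example.* Take $f=0$, so $J=\frac12\|\cdot\|^2$. The level set $J^{-1}(0)=\{0\}$ has the isolated point $0$ for both topologies. For $r>0$, $J^{-1}(r)$ is a sphere and has no isolated points for either: a $\tau_s$-open set containing $u$ is norm-open, so it contains other points of the sphere. For $r<0$ the level set is empty. A $\tau_s$-isolated point is always norm-isolated, because $\tau_s$ is coarser.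

**Definition (weak differential inequality).** Let $G\subseteq\mathbb R^n$ be open, $N\in W^{1,2}_{\rm loc}(G)$, $g\in L^1_{\rm loc}(G)$. "$-\Delta N\le g$ weakly in $G$" means
$$\int_G\nabla N\cdot\nabla\varphi\le\int_G g\varphi\quad\text{for all }0\le\varphi\in W^{1,2}(G)\cap L^\infty(G)\text{ with compact support in }G ,$$
and similarly for $\ge$.

*Example.* $N(x)=|x_1|$ satisfies $-\Delta N\le 0$ weakly in $\mathbb R^n$: for smooth $\varphi\ge0$ with compact support, $\int\operatorname{sgn}(x_1)\partial_1\varphi=-2\int_{\{x_1=0\}}\varphi\le0$. For general $\varphi$ mollify, using that $\nabla N$ is bounded.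

One textbook theorem on such inequalities will be used: local boundedness of subsolutions (Gilbarg–Trudinger, *Elliptic PDE of Second Order*, Theorem 8.17). In the form we need, it says that for a ball $B(x_0,2R)$ there is a constant $C_0=C_0(n,R)$ such that
$$0\le N\in W^{1,2}(B(x_0,2R)),\quad -\Delta N\le 1+N\ \text{ weakly in }B(x_0,2R)\quad\Longrightarrow\quad \operatorname*{ess\,sup}_{B(x_0,R)}N\le C_0\big(1+\|N\|_{L^2(B(x_0,2R))}\big). \tag{1}$$

## 2. Energies unbounded below whose level sets have no isolated points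

The question is posed in Biagio Ricceri, "Three topological problems about integral functionals on Sobolev spaces", arXiv:math/0412560 (2004). Say that $f$ has **property (P)** if for each $\lambda>0$ and each $r\in\mathbb R$, the functional $J_{\lambda f}$ is unbounded below and the set $J_{\lambda f}^{-1}(r)$ has no isolated points with respect to $\tau_s$.

*Is there some $f\in\mathcal A_q$, with $q<\frac{n+2}{n-2}$, that has property (P)?*

Note that one $f$ has to serve all $\lambda>0$ at once. A result of Ricceri puts the question in tension: if $f\in\mathcal A_q$ with $q<\frac{n+2}{n-2}$, then there is some $\lambda^*>0$ for which $J_{\lambda^*f}$ has a $\tau_s$-local minimum. The answer is yes, for every nonempty bounded open $\Omega$ and every $q$ with $1<q<\frac{n+2}{n-2}$; the function $f$ can be taken odd in $\xi$ and explicit, and the level sets have no isolated points even in the norm topology. The condition $q>1$ is also necessary.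

**Theorem A.** Let $1<q<\frac{n+2}{n-2}$. There is $f\in\mathcal A_q$ such that for each $\lambda>0$ and $r\in\mathbb R$: $J_{\lambda f}$ is unbounded below, and $J_{\lambda f}^{-1}(r)$ is nonempty and has no isolated points, neither in $\tau_s$ nor in the norm topology.

**Theorem B.** For $0<q\le\frac{n+2}{n-2}$, an $f\in\mathcal A_q$ with property (P) exists if and only if $q>1$.

**Theorem C.** Let $f\in\mathcal A_q$, $q<\frac{n+2}{n-2}$.

1. For each $\lambda>0$, the (strict) local minima of $J_{\lambda f}$ for $\tau_s$ and for the norm coincide. A point $u$ is $\tau_s$-isolated in $J_{\lambda f}^{-1}(J_{\lambda f}(u))$ if and only if it is norm-isolated there, if and only if it is a strict local minimum of $J_{\lambda f}$.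
2. For all sufficiently small $\lambda>0$, $J_{\lambda f}$ has a $\tau_s$-local minimum.

## 3. Pure powers, computed by hand

*Growth $q\le1$.* Let $f\in\mathcal A_q$ with $q\le1$. Then $|f(x,\xi)|\le C'(1+|\xi|)$, so $|F(x,\xi)|\le C(1+\xi^2)$ for some $C$, and
$$J_{\lambda f}(u)\ge\tfrac12\|u\|^2-\lambda C\int_\Omega(1+u^2)\ge\big(\tfrac12-\lambda CC_P^2\big)\|u\|^2-\lambda C|\Omega| . \tag{2}$$
For small $\lambda>0$ this is bounded below, so property (P) fails. Thus $q>1$ is forced.

*One superlinear power.* Take $f=|\xi|^{q-1}\xi$ with $1<q<\frac{n+2}{n-2}$. For $\varphi\ne0$, $J_{\lambda f}(t\varphi)=\frac{t^2}2\|\varphi\|^2-\frac{\lambda t^{q+1}}{q+1}\int|\varphi|^{q+1}\to-\infty$ as $t\to\infty$: unboundedness holds for every $\lambda$. But with $\int|u|^{q+1}\le c\|u\|^{q+1}$,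
$$J_{\lambda f}(u)\ge\|u\|^2\Big(\tfrac12-\tfrac{\lambda c}{q+1}\|u\|^{q-1}\Big)>0\qquad\text{for }0<\|u\|<\rho,$$
with $\rho$ small. So $0$ is norm-isolated in $J_{\lambda f}^{-1}(0)$. It is $\tau_s$-isolated too. Choose $\varepsilon>0$ with $\lambda\varepsilon<(q+1)\rho^2/2$; the set $\{v:\int|v|^{q+1}<\varepsilon\}$ is in $\tau_s$, and for a point $v\neq 0$ of it, either $\|v\|<\rho$ and $J_{\lambda f}(v)>0$, or $\|v\|\ge\rho$ and $J_{\lambda f}(v)\ge\frac{\rho^2}{2}-\frac{\lambda\varepsilon}{q+1}>0$. So property (P) fails because of the strict minimum at $0$.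

*A sublinear power added.* To remove that minimum, take $0<\beta<1$, $p=1+\beta<2$, and $f=|\xi|^{\beta-1}\xi+|\xi|^{q-1}\xi$. Then for $\varphi\ne0$ and small $t>0$,
$$J_{\lambda f}(t\varphi)\le\tfrac{t^2}2\|\varphi\|^2-\tfrac{\lambda t^p}p\int|\varphi|^p<0 ,$$
since $p<2$. The origin is no longer a local minimum, for any $\lambda>0$. What happens at other points is the subject of the next section.

## 4. Isolated points are strict local minima, and local minima cannot be avoided

The first step is to see what an isolated point of a level set is.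

**Lemma 1.** Let $f\in\mathcal A_q$, $q<\frac{n+2}{n-2}$, $\lambda>0$, $J=J_{\lambda f}$. If $u$ is norm-isolated in $J^{-1}(r)$ (in particular if it is $\tau_s$-isolated there), then $u$ is a strict local minimum of $J$ in the norm topology.

*Proof.* Choose $\delta>0$ with $J\ne r$ on $B\setminus\{u\}$, $B=\{v:\|v-u\|<\delta\}$. The set $B\setminus\{u\}$ is connected. Indeed, let $v_1,v_2$ be in it. If the segment $[v_1,v_2]$ misses $u$, it joins them. If it contains $u$, pick $v_3\in B$ off the line through $v_1,v_2$ (possible as $\dim X\ge2$); then $[v_1,v_3]\cup[v_3,v_2]$ meets the line only at $v_1$ and $v_2$, so it misses $u$.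

As $J$ is continuous, $J-r$ has constant sign on $B\setminus\{u\}$. To find the sign, take an orthonormal sequence $(e_k)$. Then $e_k\rightharpoonup0$, so by sequential weak continuity of $\Phi_f$
$$J\big(u+\tfrac\delta2e_k\big)=J(u)+\tfrac\delta2\langle u,e_k\rangle+\tfrac{\delta^2}8-\lambda\big[\Phi_f(u+\tfrac\delta2e_k)-\Phi_f(u)\big]\longrightarrow r+\tfrac{\delta^2}8>r .$$
The sign is positive, so $u$ is a strict local minimum. $\square$

In the subcritical range, then, property (P) holds as soon as every $J_{\lambda f}$ is unbounded below and *has no strict local minimum*. The first thing to try is to find $f$ for which $J_{\lambda f}$ has no local minimum at all. This is impossible: Theorem C(2) says that local minima exist for all small $\lambda$, whatever $f$ is.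

**Proof of Theorem C(1).** Let $J=J_{\lambda f}$. As $\tau_s$ is coarser than the norm topology, a (strict) $\tau_s$-local minimum is a (strict) norm-local minimum.

Conversely, suppose $J(v)\ge J(u)$ whenever $\|v-u\|<\rho$ (respectively $J(v)>J(u)$ if moreover $v\ne u$). We need a $\tau_s$-open set on which the same holds; such a set is unbounded, so we must control $J$ far from $u$. Choose $\varepsilon>0$ with $(1+\lambda)\varepsilon<\rho^2/2$ and put
$$U=\{v\in X:\ \Phi_f(v)<\Phi_f(u)+\varepsilon,\ \langle u,v-u\rangle>-\varepsilon\}.$$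
It contains $u$, and it is in $\tau_s$ because $\Phi_f$ and $\langle u,\cdot\rangle$ are sequentially weakly continuous. If $v\in U$ and $\|v-u\|\ge\rho$, then
$$J(v)-J(u)=\langle u,v-u\rangle+\tfrac12\|v-u\|^2-\lambda\big(\Phi_f(v)-\Phi_f(u)\big)>-\varepsilon+\tfrac{\rho^2}2-\lambda\varepsilon>0 .$$
If $v\in U$ and $\|v-u\|<\rho$, the assumption applies. So $u$ is a (strict) minimum of $J$ on $U$, that is, a (strict) $\tau_s$-local minimum.

For the second assertion, go around a circle. A $\tau_s$-isolated point of the level set is norm-isolated there; a norm-isolated point is a strict norm-local minimum by Lemma 1; a strict norm-local minimum is a strict $\tau_s$-local minimum by what was just shown; and if $J>J(u)$ on $U\setminus\{u\}$ with $u\in U\in\tau_s$, then $U\cap J^{-1}(J(u))=\{u\}$, so $u$ is $\tau_s$-isolated in its level set. $\square$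

**Proof of Theorem C(2).** Let $s=\sup_{\|u\|\le1}\Phi_f(u)$. It is finite, since $|\Phi_f(u)|\le C(|\Omega|+\|u\|_{L^{q+1}}^{q+1})$ is bounded on the unit ball. Let $\lambda>0$ satisfy $\lambda s<\frac12$. The closed unit ball is weakly sequentially compact and $J_{\lambda f}$ is sequentially weakly lower semicontinuous, so $J_{\lambda f}$ attains its minimum over that ball at some $u_0$. From $J_{\lambda f}(u_0)\le J_{\lambda f}(0)=0$ we get $\frac12\|u_0\|^2\le\lambda\Phi_f(u_0)\le\lambda s<\frac12$. So $u_0$ is an interior point of the ball, hence a norm-local minimum, and by part (1) a $\tau_s$-local minimum. $\square$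

So for small $\lambda$ there are local minima, and in the example none of them may be strict. In this sense "no isolated points" in Theorem A cannot be improved to "no $\tau_s$-local minima".

## 5. Sign flips on bumps surrounded by zeros

We need a device which, given a local minimum $w$, produces points $w'\ne w$ *arbitrarily near* $w$ with $J(w')=J(w)$. If $f$ is odd in $\xi$, then $F(x,\cdot)$ is even and $J(-w)=J(w)$. This does not help by itself: when $w\neq0$, the point $-w$ is at distance $2\|w\|$ from $w$.

But $J$ is an integral, so we may flip the sign *locally*. Suppose there are disjoint balls $B(x_j,\rho_j)$, $j=1,2,\dots$, such that $w=0$ a.e. on a shell around each of them. Flip the sign of $w$ inside the $j$th ball only. Because of the shell, the result is in $X$; because of the evenness, its energy is $J(w)$; and its squared distance from $w$ is $4\int_{B(x_j,\rho_j)}|\nabla w|^2$, which tends to $0$ as $j\to\infty$ because the balls are disjoint. If moreover $w\not\equiv0$ in each ball, the flipped functions differ from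 $w$, and $w$ is not strict.

This leaves two demands on $f$, to be met for every local minimum $w$ of every $J_{\lambda f}$.

*$w\not\equiv0$ in each ball.* The sublinear term of Section 3 does this. If $f=|\xi|^{\beta-1}\xi$ on a small ball about $x_j$ and $w$ vanishes there, adding a small $t\varphi$ lowers the energy.

*$w=0$ on the shells.* Setting $f=0$ there does not work: then $w$ is harmonic on the shell, hence analytic, and it vanishes on an open part of the shell only if it vanishes on the whole shell, and nothing forces that. Linear absorption does no better in one dimension: if $u\ge0$ solves $u''=Au$ on an interval and $u=0$ at an interior point, then $u'=0$ there too, and $u\equiv0$ by uniqueness for the initial value problem. But sublinear absorption allows solutions to reach zero and stay there. With $m=\frac2{1-\beta}>2$ we have $\beta m=m-2$, and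
$$u(x)=k\,x_+^m,\qquad k^{1-\beta}=\frac{A}{m(m-1)},\qquad\text{solves}\quad u''=km(m-1)x_+^{m-2}=Ak^\beta x_+^{\beta m}=Au^\beta\quad\text{on }\mathbb R .$$
For instance, $\beta=\frac12$ gives $m=4$ and $u=\frac{A^2}{144}x_+^4$. The larger $A$ is, the larger $k$ is, so the larger a boundary value the absorption can bring down to zero within a fixed distance.

So we let $f(x,\xi)=a(x)|\xi|^{\beta-1}\xi$ in a ball, with $a=1$ on tiny balls around the $x_j$ and $a=-A$ on the rest. A superlinear term, placed far from this ball, makes $J_{\lambda f}$ unbounded below. One difficulty remains: $A$ must be large compared with the size of $w$, while a *single* $A$ must serve all $\lambda$. The scaling $N=\lambda^{-1/(1-\beta)}|w|$ removes $\lambda$ from the sublinear equation, so we need a bound $\|w\|\le C\lambda^{1/(1-\beta)}$ with $C$ independent of $A$. The equation alone cannot be expected to give it through the natural identity $J'(w)w=0$: for $\varphi\ne0$ supported where only the superlinear term acts, $w=t\varphi$ satisfies $\|w\|^2=\lambda\int|w|^{q+1}$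 for $t=\big(\|\varphi\|^2/(\lambda\int|\varphi|^{q+1})\big)^{1/(q-1)}$, which tends to $\infty$ as $\lambda\to0$. The *second-order* condition at a local minimum will give the bound.

## 6. The function $f$: point-like sources in an absorbing ball

Fix $1<q<\frac{n+2}{n-2}$ and $\beta\in(0,1)$. Put $p=1+\beta\in(1,2)$ and $m=\frac2{1-\beta}>2$, so $\beta m=m-2$.

*Geometry.* Choose $x_0\in\Omega$ and $R>0$ with $B(x_0,5R)\subset\Omega$, and write $B_s=B(x_0,s)$. Let $e$ be a unit vector and $D=B(x_0+4Re,R)$. Then $D\subset B_{5R}\subset\Omega$, and $D$ is disjoint from $B_{2R}$. For $j\ge1$ put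
$$x_j=x_0+2^{-j-1}Re,\qquad\rho_j=2^{-j-4}R .$$
For $x\in B(x_j,2\rho_j)$ the distance $|x-x_0|$ lies in $2^{-j}R\,(\frac12-\frac18,\frac12+\frac18)=2^{-j}R\,(\frac38,\frac58)$. For $j+1$ the interval is $2^{-j}R\,(\frac3{16},\frac5{16})$, and $\frac5{16}<\frac38$. So the balls $B(x_j,2\rho_j)$ are pairwise disjoint, and they lie in $B_{R/2}$ since $2^{-1}\cdot\frac58<\frac12$.

*Constants.* They are chosen in this order, each depending only on those before it.

* $K=\frac{q-\beta}{q-1}\,|\Omega|^{(1-\beta)/2}\,C_P^{1+\beta}$.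
* $C_0=C_0(n,R)$ is the constant in (1).
* $M=C_0\big(1+C_PK^{1/(1-\beta)}\big)$. This will bound $N$ on $B_R$.
* $A>0$ is so large that $k:=\big(\frac A{m(m+n-2)}\big)^{1/(1-\beta)}$ satisfies $k(R/4)^m\ge M$. By definition of $k$,
$$Ak^\beta=k\,m(m+n-2). \tag{3}$$
* $r_j\in(0,\rho_j/2]$ is so small that
$$k\,m(n-1)\frac{(\rho_j/2)^{m-1}}{r_j}\ge(1+A)M^\beta . \tag{4}$$

*The function.* Let $S=\bigcup_jB(x_j,r_j)$, let $a=1$ on $S$, $a=-A$ on $B_R\setminus S$, $a=0$ on $\Omega\setminus B_R$, let $c=1_D$, and
$$f(x,\xi)=a(x)|\xi|^{\beta-1}\xi+c(x)|\xi|^{q-1}\xi,\qquad f(x,0)=0 .$$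
It is Carathéodory and odd in $\xi$. Moreover $|f|\le\max(1,A)|\xi|^\beta+|\xi|^q$ and $|\xi|^\beta\le1+|\xi|^q$, so $f\in\mathcal A_q$. The energy is
$$J_{\lambda f}(u)=\tfrac12\|u\|^2-\tfrac\lambda p\int_\Omega a|u|^p-\tfrac\lambda{q+1}\int_\Omega c|u|^{q+1}. \tag{5}$$

*Unboundedness and nonempty level sets.* If $0\ne\varphi\in C_c^\infty(D)$, then $a=0$, $c=1$ on the support, and $J_{\lambda f}(t\varphi)=\frac{t^2}2\|\varphi\|^2-\frac{\lambda t^{q+1}}{q+1}\int|\varphi|^{q+1}\to-\infty$ as $t\to\infty$, since $q>1$. If $0\ne\varphi\in C_c^\infty(B_{2R}\setminus\overline{B_R})$, then $a=c=0$ on the support and $J_{\lambda f}(t\varphi)=\frac{t^2}2\|\varphi\|^2\to+\infty$. Since $J_{\lambda f}$ is continuous on the connected space $X$, it takes every real value: each $J_{\lambda f}^{-1}(r)$ is nonempty.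

**Proposition 2.** Let $\lambda>0$ and let $w$ be a norm-local minimum of $J=J_{\lambda f}$. Then there are $w^{(j)}\ne w$ with $J(w^{(j)})=J(w)$ and $w^{(j)}\to w$ in norm. In particular $w$ is not a strict local minimum.

**Proof of Theorem A from Proposition 2.** Unboundedness below and nonemptiness of level sets were just shown. If $u$ were a $\tau_s$- or norm-isolated point of $J_{\lambda f}^{-1}(r)$, it would be a strict norm-local minimum by Lemma 1. Proposition 2 excludes this. $\square$

## 7. Local minima vanish on the shells and not on the bumps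

We prove Proposition 2. Fix $\lambda>0$ and a norm-local minimum $w$ of $J=J_{\lambda f}$.

**Step 1. The energy bound $\|w\|^{1-\beta}\le K\lambda$.** *Purpose: to show that $w$ has the size dictated by the scaling, using the second-order condition.* Put $P=\int a|w|^p$ and $Q=\int c|w|^{q+1}\ge0$. By (5),
$$g(t):=J(tw)=\tfrac{t^2}2\|w\|^2-\tfrac{\lambda t^p}pP-\tfrac{\lambda t^{q+1}}{q+1}Q ,$$
which is smooth on $(0,\infty)$. Since $tw\to w$ as $t\to1$, $g$ has a local minimum at $t=1$. So $g'(1)=0$ and $g''(1)\ge0$, that is (with $p-1=\beta$),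
$$\|w\|^2=\lambda(P+Q),\qquad\|w\|^2\ge\lambda(\beta P+qQ).$$
Together they give $P+Q\ge\beta P+qQ$, so $(q-1)Q\le(1-\beta)P$: the superlinear part is controlled by the sublinear one. Hence, using $a\le1$ and Hölder's inequality,
$$\|w\|^2=\lambda(P+Q)\le\lambda\Big(1+\tfrac{1-\beta}{q-1}\Big)P=\lambda\tfrac{q-\beta}{q-1}P\le\lambda\tfrac{q-\beta}{q-1}\int_\Omega|w|^p\le\lambda\tfrac{q-\beta}{q-1}|\Omega|^{1-p/2}C_P^p\|w\|^p=K\lambda\|w\|^{1+\beta}.$$
If $w\ne0$, divide by $\|w\|^{1+\beta}$; if $w=0$ the claim is trivial. Only $a\le1$ was used, so $K$ does not involve $A$.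

**Step 2. The sup bound $N\le M$ on $B_R$.** *Purpose: to pass from $w$ to a nonnegative, $\lambda$-free subsolution $N$ with a bound that does not depend on $\lambda$, $w$ or $A$.* Since $J'(w)=0$, we have $\int\nabla w\cdot\nabla\psi=\lambda\int f(x,w)\psi$ for all $\psi\in X$. Let $0\le\varphi\in W^{1,2}(B_{2R})\cap L^\infty(B_{2R})$ have compact support in $B_{2R}$, let $\varepsilon>0$, and take
$$\psi=\varphi\,G_\varepsilon(w),\qquad G_\varepsilon(t)=\frac t{\sqrt{t^2+\varepsilon^2}},\qquad G_\varepsilon'(t)=\frac{\varepsilon^2}{(t^2+\varepsilon^2)^{3/2}} .$$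
$G_\varepsilon$ is bounded with bounded derivative, so $\psi$ is a product of two functions in $W^{1,2}\cap L^\infty$ on $B_{2R}$ with compact support in $B_{2R}\subset\Omega$; thus $\psi\in X$. Since $c=0$ on $B_{2R}$,
$$\int\frac{w\,\nabla w\cdot\nabla\varphi}{\sqrt{w^2+\varepsilon^2}}+\int\frac{\varepsilon^2|\nabla w|^2\varphi}{(w^2+\varepsilon^2)^{3/2}}=\lambda\int a|w|^\beta\frac{|w|}{\sqrt{w^2+\varepsilon^2}}\,\varphi .$$
Drop the second integral, which is nonnegative, and let $\varepsilon\to0$. The integrands are dominated by $|\nabla w||\nabla\varphi|$ and $\max(1,A)|w|^\beta\varphi$, both in $L^1$. In the limit $w/\sqrt{w^2+\varepsilon^2}\to\operatorname{sgn}w$ and $|w|^\beta|w|/\sqrt{w^2+\varepsilon^2}\to|w|^\beta$ (also where $w=0$, as $\beta>0$). Hence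
$$-\Delta|w|\le\lambda a|w|^\beta\quad\text{weakly in }B_{2R}.$$
Put $N=\lambda^{-1/(1-\beta)}|w|$. Multiplying by $\lambda^{-1/(1-\beta)}$, the power of $\lambda$ on the right, written in terms of $N$, is $-\frac1{1-\beta}+1+\frac\beta{1-\beta}=0$. So
$$-\Delta N\le aN^\beta\quad\text{weakly in }B_{2R}. \tag{6}$$
Since $a\le1$ and $N^\beta\le1+N$, this gives $-\Delta N\le1+N$ weakly in $B_{2R}$. By Step 1,
$$\|N\|_{L^2(B_{2R})}\le\lambda^{-1/(1-\beta)}C_P\|w\|\le\lambda^{-1/(1-\beta)}C_P(K\lambda)^{1/(1-\beta)}=C_PK^{1/(1-\beta)} .$$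
Now (1) yields $0\le N\le M$ a.e. in $B_R$. On $B_R$ we have $a=-A+(1+A)1_S$, so (6) and $N\le M$ give
$$-\Delta N\le-AN^\beta+(1+A)N^\beta1_S\le-AN^\beta+(1+A)M^\beta1_S\quad\text{weakly in }B_R . \tag{7}$$

**Step 3. A barrier.** *Purpose: to build an explicit $V$ that satisfies the reverse of (7), is at least $M$ near $\partial B_R$, and vanishes on the shells.* Let
$$V_0(x)=k\big(|x-x_0|-\tfrac R2\big)_+^m,\qquad V_j(x)=k\big(\rho_j-|x-x_j|\big)_+^m\quad(j\ge1),\qquad V=\sum_{j\ge0}V_j .$$
The function $V_0$ is the radial version of the one-dimensional solution of Section 5; it brings the boundary values down to $0$. The $V_j$ have a conical tip at $x_j$, where $-\Delta V_j$ blows up like $1/|x-x_j|$; this dominates the source on $B(x_j,r_j)$ when $r_j$ is small. We claim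
$$-\Delta V\ge-AV^\beta+(1+A)M^\beta1_S\quad\text{weakly in }B_R . \tag{8}$$

*Regularity of $V$.* $V_0$ is positive only where $|x-x_0|>R/2$, and $V_j$ only in $B(x_j,\rho_j)\subset B_{R/2}$; these balls are disjoint. So at each point at most one $V_j$ is nonzero. On $B_R$ the Lipschitz constants are at most $km(R/2)^{m-1}$ for $V_0$ and $km\rho_j^{m-1}$ for $V_j$, so all are at most some $L$. As $V=\sup_jV_j$, $V$ is Lipschitz with constant $L$, and $V\in W^{1,\infty}(B_R)$. On the open set $\{V_j>0\}$ we have $V=V_j$, and on $\{V=0\}$ the gradients of $V$ and of all $V_j$ vanish a.e. So $\nabla V=\sum_j\nabla V_j$ a.e. Also $V^\beta=\sum_jV_j^\beta$.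

*The function $V_0$.* It is $C^2$ because $m>2$. With $r=|x-x_0|>s:=\frac R2$,
$$\Delta V_0=km\Big[(m-1)(r-s)^{m-2}+\tfrac{n-1}r(r-s)^{m-1}\Big]\le km(m+n-2)(r-s)^{m-2}=Ak^\beta(r-s)^{\beta m}=AV_0^\beta ,$$
where we used $r-s\le r$, then (3) and $m-2=\beta m$. Where $r\le s$ both sides are $0$. So $-\Delta V_0\ge-AV_0^\beta$.

*The functions $V_j$, $j\ge1$.* $V_j$ is $C^2$ off $x_j$. With $r=|x-x_j|\in(0,\rho_j)$,
$$\Delta V_j=km(m-1)(\rho_j-r)^{m-2}-km\tfrac{n-1}r(\rho_j-r)^{m-1},$$
which is integrable near $x_j$. For $\varphi\in C_c^\infty(B_R)$, integrate by parts on $\{|x-x_j|>\delta\}$. Since $\nabla V_j$ and $\varphi$ are bounded, the boundary term is $O(\delta^{n-1})\to0$ as $\delta\to0$. So $\int\nabla V_j\cdot\nabla\varphi=-\int\Delta V_j\,\varphi$ with the pointwise Laplacian. Furthermore $V_j^\beta=k^\beta(\rho_j-r)^{m-2}$, so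
$$-\Delta V_j+AV_j^\beta=km\tfrac{n-1}r(\rho_j-r)^{m-1}+\big[Ak^\beta-km(m-1)\big](\rho_j-r)^{m-2}\ge km\tfrac{n-1}r(\rho_j-r)^{m-1}\ge0 ,$$
because $Ak^\beta=km(m+n-2)\ge km(m-1)$ by (3). If in addition $r<r_j\le\rho_j/2$, then $\rho_j-r\ge\rho_j/2$ and $\frac1r>\frac1{r_j}$, so by (4) this is at least $km(n-1)(\rho_j/2)^{m-1}/r_j\ge(1+A)M^\beta$. Outside $B(x_j,\rho_j)$ everything vanishes. Altogether $-\Delta V_j\ge-AV_j^\beta+(1+A)M^\beta1_{B(x_j,r_j)}$ off $x_j$.

*Summation.* Let $0\le\varphi\in C_c^\infty(B_R)$. Since $\sum_j|\nabla V_j|\le L$ a.e., dominated convergence gives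
$$\int\nabla V\cdot\nabla\varphi=\sum_{j\ge0}\int\nabla V_j\cdot\nabla\varphi\ge-\int AV_0^\beta\varphi+\sum_{j\ge1}\int\big[-AV_j^\beta+(1+A)M^\beta1_{B(x_j,r_j)}\big]\varphi ,$$
and the right side equals $\int[-AV^\beta+(1+A)M^\beta1_S]\varphi$, because the balls $B(x_j,r_j)$ are disjoint with union $S$. This is (8) for smooth $\varphi$. For $0\le\varphi\in W^{1,2}(B_R)\cap L^\infty(B_R)$ with compact support in $B_R$, the mollifications of $\varphi$ are nonnegative, belong to $C_c^\infty(B_R)$ for small parameters, and converge to $\varphi$ in $W^{1,2}$. As $\nabla V$ and the right side of (8) are bounded, we may pass to the limit.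

**Step 4. Comparison: $N\le V$ on $B_R$.** *Purpose: to transfer the zeros of $V$ to $w$.* For $\frac34R\le|x-x_0|<R$ we have $V\ge V_0\ge k(R/4)^m\ge M\ge N$ a.e. So $\varphi=(N-V)_+$ vanishes a.e. outside $\overline{B_{3R/4}}$. It lies in $W^{1,2}(B_R)$, $0\le\varphi\le M$, and it has compact support in $B_R$. Use it as test function in (7) and (8) and subtract; the source terms cancel:
$$\int_{B_R}|\nabla(N-V)_+|^2=\int_{B_R}\nabla(N-V)\cdot\nabla\varphi\le-A\int_{B_R}(N^\beta-V^\beta)(N-V)_+\le0 ,$$
since $t\mapsto t^\beta$ is increasing on $[0,\infty)$. Thus $(N-V)_+\in W^{1,2}_0(B_R)$ has zero gradient, so it is $0$ by the Poincaré inequality. So $N\le V$ a.e. in $B_R$.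

On $B(x_j,2\rho_j)\setminus B(x_j,\rho_j)$, $V$ vanishes: $V_0=0$ since this shell lies in $B_{R/2}$, $V_i=0$ for $1\le i\ne j$ since $B(x_i,2\rho_i)$ and $B(x_j,2\rho_j)$ are disjoint, and $V_j=0$ by its definition. As $0\le N\le V$, for every $j\ge1$
$$w=0\quad\text{a.e. in }B(x_j,2\rho_j)\setminus B(x_j,\rho_j). \tag{9}$$

**Step 5. The bumps $w_j$ are in $X$ and are not zero.** *Purpose: to isolate the piece of $w$ to be flipped.* Let $w_j=w\,1_{B(x_j,\rho_j)}$, and let $\eta\in C_c^\infty(B(x_j,2\rho_j))$ with $\eta=1$ on $B(x_j,\rho_j)$. By (9), $w_j=\eta w$ a.e., so $w_j\in X$. Its gradient is $\eta\nabla w+w\nabla\eta$. On $B(x_j,\rho_j)$ this is $\nabla w$. On the shell $w=0$, so $\nabla w=0$ a.e. there, and both terms vanish. Elsewhere $\eta=0$. Thus $\nabla w_j=1_{B(x_j,\rho_j)}\nabla w$ a.e.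

Suppose $w_j=0$. By (9), $w=0$ a.e. in $B(x_j,2\rho_j)$. Take $0\ne\varphi\in C_c^\infty(B(x_j,r_j))$; on its support $a=1$, $c=0$, $w=0$ and $\nabla w=0$ a.e. Then the cross term $\langle w,\varphi\rangle$ is $0$, and by (5)
$$J(w+t\varphi)=J(w)+\tfrac{t^2}2\|\varphi\|^2-\tfrac{\lambda t^p}p\int|\varphi|^p<J(w)\qquad\text{for all small }t>0,$$
because $p<2$. This contradicts the local minimality of $w$. So $w_j\ne0$ for every $j\ge1$.

**Step 6. The flip.** *Purpose: to conclude.* Put $w^{(j)}=w-2w_j\in X$. It equals $-w$ on $B(x_j,\rho_j)$ and $w$ elsewhere, and its gradient is correspondingly $-\nabla w$ or $\nabla w$ a.e. So $\|w^{(j)}\|=\|w\|$. Since $F(x,\cdot)$ is even, $\Phi_f(w^{(j)})=\Phi_f(w)$. Hence $J(w^{(j)})=J(w)$. By Step 5, $w^{(j)}\ne w$. Finally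
$$\|w^{(j)}-w\|^2=4\int_{B(x_j,\rho_j)}|\nabla w|^2\longrightarrow0\qquad(j\to\infty),$$
because the balls are disjoint and so $\sum_j\int_{B(x_j,\rho_j)}|\nabla w|^2\le\|w\|^2<\infty$. This proves Proposition 2, and with it Theorem A. $\square$

Local minimality of $w$ entered twice beyond $J'(w)=0$: in Step 1, through $g''(1)\ge0$, and in Step 5, to show $w_j\ne0$.

## 8. The exact range of exponents

**Proof of Theorem B.** If $1<q<\frac{n+2}{n-2}$, the function of Theorem A has property (P). If $q=\frac{n+2}{n-2}$, then $q>1$; choose $q'\in(1,q)$. Theorem A gives $f\in\mathcal A_{q'}$ with property (P), and $\mathcal A_{q'}\subset\mathcal A_q$. Finally, if $q\le1$ and $f\in\mathcal A_q$, then by (2) the functional $J_{\lambda f}$ is bounded below for small $\lambda>0$, so $f$ does not have property (P). $\square$
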